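\title{A hyperbolic barrier for the top boundary of a family of self-affine sets}

\begin{abstract}
For $0<\lambda<\mu<1$ with $\lambda+\mu>1$, let $A$ be the attractor of the affine maps $(x,y)\mapsto(\lambda x,\mu y)$ and $(x,y)\mapsto(\mu x+1-\mu,\lambda y+1-\lambda)$. We prove a conjecture posed by Hare and Sidorov: the set of highest points of $A$ on vertical lines is the graph of a continuous, strictly increasing function $f$. The proof shows that $A$ lies above the hyperbola through $(0,0)$, $(1-\mu,1-\lambda)$, $(\lambda,\mu)$ and $(1,1)$, which forces the two affine copies of the graph of $f$ to cross in the right order. We also obtain two-sided H\"older bounds for $f$ with the sharp exponents $\alpha=\log\mu/\log\lambda$ and $1/\alpha$, and we determine, among all parameters with $\lambda+\mu\ge1$, those for which the top boundary is a continuous graph.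
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Fix $\lambda,\mu\in(0,1)$ and consider the affine contractions of the plane
\[
T_0(x,y)=(\lambda x,\mu y),\qquad T_1(x,y)=(\mu x+1-\mu,\ \lambda y+1-\lambda).
\]
Let $A=A_{\lambda,\mu}$ be their attractor, that is, the unique non-empty compact set $A\subset\mathbb{R}^2$ with $A=T_0(A)\cup T_1(A)$. The map $T_0$ fixes $(0,0)$ and sends the unit square onto the rectangle $[0,\lambda]\times[0,\mu]$; the map $T_1$ fixes $(1,1)$ and sends the unit square onto $[1-\mu,1]\times[1-\lambda,1]$, a rectangle with the same side lengths in the opposite order. Thus $A$ lies in the unit square and is the union of two affine copies of itself, one in each rectangle. We study the outline of $A$ seen from above, its \emph{top boundary}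
\[
\partial_{\mathrm{top}}(A)=\{(x,y)\in A:\ y'\le y \text{ whenever } (x,y')\in A\}.
\]

Three cases are quickly understood. If $\lambda+\mu<1$, the bases $[0,\lambda]$ and $[1-\mu,1]$ of the rectangles leave a gap, over which $A$ has no points. If $\lambda=\mu\ge\frac12$, then $A$ is the diagonal of the square. If $\lambda+\mu=1$, the rectangles share only the corner $(\lambda,\mu)$, and $A$ itself is the graph of a continuous, strictly increasing function. (The last two claims are proved in Section~\ref{sec:class}.)

When $\lambda+\mu>1$ and $\lambda\ne\mu$, the two copies compete over the interval $[1-\mu,\lambda]$, and the top boundary follows whichever is higher. The second copy enters at $x=1-\mu$, at its lowest point $(1-\mu,1-\lambda)$; unless the first copy is already that high, the outline jumps up. The first copy ends at $x=\lambda$, at its highest point $(\lambda,\mu)$; unless the second copy has caught up by then, the outline jumps down. If $\lambda<\mu$, the first rectangle is taller than it is wide, so $A$ climbs steeply out of the origin: it contains the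 points $T_0^n(1,1)=(\lambda^n,\mu^n)$, which lie on the curve $y=x^{\alpha}$ with $\alpha=\log\mu/\log\lambda<1$. Each copy inherits this steep start, and one guesses that neither jump occurs. The guess is not automatic, because the two points that must be cleared lie above the diagonal as well: the question is \emph{how far} $A$ bulges.

It is known that in the range $0<\lambda<\mu<1$, $\lambda+\mu>1$ there is a closed set $G$ of parameters, occupying a large proportion of the range, such that $\partial_{\mathrm{top}}(A_{\lambda,\mu})$ is the graph of a continuous, strictly increasing function for all $(\lambda,\mu)\in G$. The conjecture posed by Hare and Sidorov \cite{HS} is that this holds in the whole range. Our first theorem proves it.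

\begin{theorem}\label{thm:main}
If $0<\lambda<\mu<1$ and $\lambda+\mu>1$, then $\partial_{\mathrm{top}}(A_{\lambda,\mu})$ is the graph of a continuous, strictly increasing function $f:[0,1]\to[0,1]$.
\end{theorem}

The proof rests on an explicit curve that bounds $A$ from below. Put
\begin{equation}\label{eq:defs}
\alpha=\frac{\log\mu}{\log\lambda},\qquad
\kappa=\frac{\mu(1-\lambda)}{\lambda(1-\mu)},\qquad
\varphi(x)=\frac{\kappa x}{1+(\kappa-1)x}\quad(0\le x\le1).
\end{equation}

\begin{theorem}\label{thm:fine}
Let $0<\lambda<\mu<1$ and $\lambda+\mu>1$, and let $f$ be as in Theorem~\ref{thm:main}. Then $0<\alpha<1$, and the following hold.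
\begin{enumerate}
\item[(i)] $A\subset\{(x,y): y\ge\varphi(x)\}$; the points $(\lambda,\mu)$ and $(1-\mu,1-\lambda)$ belong to $A$ and lie on the graph of $\varphi$; and $f>\varphi$ on $(0,1)$.
\item[(ii)] $f(1-f(x))=1-x$ for all $x\in[0,1]$; that is, $f^{-1}(t)=1-f(1-t)$.
\item[(iii)] There is $C>0$ such that, for all $x,y\in[0,1]$,
\[
C^{-1/\alpha}|x-y|^{1/\alpha}\le|f(x)-f(y)|\le C|x-y|^{\alpha}.
\]
Neither exponent can be improved: $\alpha$ cannot be raised in the upper bound and $1/\alpha$ cannot be lowered in the lower bound, whatever the positive constants.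
\item[(iv)] The bottom function $b(x)=\min\{y:(x,y)\in A\}$ is discontinuous at $x=1-\mu$.
\end{enumerate}
\end{theorem}

Part (iv) shows that the top and the bottom of $A$ behave differently. A point reflection turns it into a statement about the top boundary for $\lambda>\mu$, which completes the following classification.

\begin{theorem}\label{thm:class}
Let $\lambda,\mu\in(0,1)$ with $\lambda+\mu\ge1$. Then $\partial_{\mathrm{top}}(A_{\lambda,\mu})$ is the graph of a continuous function on $[0,1]$ if and only if $\lambda\le\mu$ or $\lambda+\mu=1$. In those cases the function is strictly increasing.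
\end{theorem}

Section~\ref{sec:fixed} turns the problem into one about a contraction on functions and isolates two inequalities on which continuity depends. Section~\ref{sec:example} verifies them by hand for $\lambda=\frac12$, $\mu=\frac23$, and Section~\ref{sec:hyp} constructs the barrier $\varphi$ in general. The three theorems are proved in Sections~\ref{sec:main}, \ref{sec:fine} and~\ref{sec:class}.

\section{The top function as a fixed point}\label{sec:fixed}

We use three standard facts about contractions $\tau_1,\dots,\tau_m$ of a complete metric space $X$.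
\begin{enumerate}
\item[(A1)] There is exactly one non-empty compact set $K\subset X$ with $K=\bigcup_i\tau_i(K)$, the \emph{attractor}.
\item[(A2)] If $D\subset X$ is non-empty and compact and $\tau_i(D)\subset D$ for all $i$, then $K\subset D$. (Apply (A1) in the space $D$; by uniqueness in $X$, the set obtained is $K$.)
\item[(A3)] The fixed point of each $\tau_i$ lies in $K$. (It is the limit of $\tau_i^n(a)\in K$ for any $a\in K$.)
\end{enumerate}
By (A2), $A\subset[0,1]^2$. By (A3), $A$ contains $(0,0)$ and $(1,1)$, hence all their images under compositions of $T_0$ and $T_1$.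

Throughout this section $\lambda,\mu\in(0,1)$ and $\lambda+\mu\ge1$. Put $I_0=[0,\lambda]$, $I_1=[1-\mu,1]$ and $\theta=\max(\lambda,\mu)$; the hypothesis $\lambda+\mu\ge1$ says that $I_0\cup I_1=[0,1]$. For a bounded function $g:[0,1]\to\mathbb{R}$ define its two \emph{copies}
\[
g_0(x)=\mu\, g\Big(\frac{x}{\lambda}\Big)\quad(x\in I_0),\qquad
g_1(x)=\lambda\, g\Big(\frac{x-1+\mu}{\mu}\Big)+1-\lambda\quad(x\in I_1).
\]
The graph of $g_i$ is the image of the graph of $g$ under $T_i$, and $g\ge h$ implies $g_i\ge h_i$. Let $Fg$ be the upper envelope of the copies,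
\[
Fg(x)=\max\{g_i(x): i\in\{0,1\},\ x\in I_i\}.
\]
So $Fg$ equals $g_0$ on $[0,1-\mu)$, $\max(g_0,g_1)$ on $[1-\mu,\lambda]$, and $g_1$ on $(\lambda,1]$. We write $\|\cdot\|$ for the supremum norm on $[0,1]$.

\begin{lemma}\label{lem:fixed}
For each $x\in[0,1]$ the number $f(x)=\max\{y:(x,y)\in A\}$ exists and lies in $[0,1]$, and $\partial_{\mathrm{top}}(A)$ is the graph of $f$. Moreover $Ff=f$, and $F^ng\to f$ uniformly for every bounded $g$. Consequently, if $\mathcal{C}$ is a non-empty set of bounded functions that is closed under uniform limits and satisfies $F(\mathcal{C})\subset\mathcal{C}$, then $f\in\mathcal{C}$.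
\end{lemma}

\begin{proof}
Let $P$ be the projection of $A$ to the $x$-axis, and let $t_0(x)=\lambda x$, $t_1(x)=\mu x+1-\mu$. Projecting $A=T_0(A)\cup T_1(A)$ gives $P=t_0(P)\cup t_1(P)$. The interval $[0,1]$ satisfies the same equation, since $t_i([0,1])=I_i$, so $P=[0,1]$ by (A1). Hence each vertical line over $[0,1]$ meets $A$ in a non-empty compact set, its highest point $(x,f(x))$ exists, and these points form $\partial_{\mathrm{top}}(A)$.

The set $T_i(A)$ has points over $x$ exactly when $x\in I_i$, and since $T_i$ preserves the vertical order, the highest of them has height $f_i(x)$. Taking the larger of the available heights gives $f=Ff$.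

For bounded $g,h$ we have $|g_i(x)-h_i(x)|\le\theta\|g-h\|$, and $|\max(a,b)-\max(c,d)|\le\max(|a-c|,|b-d|)$ for real numbers. Therefore $\|Fg-Fh\|\le\theta\|g-h\|$, and $\|F^ng-f\|=\|F^ng-F^nf\|\le\theta^n\|g-f\|\to0$. The last assertion follows by taking $g\in\mathcal{C}$.
\end{proof}

We call $f$ the \emph{top function}. To prove that $f$ is continuous it suffices to find a closed class of continuous functions that $F$ preserves. The natural candidate is the set $\mathcal{M}$ of continuous nondecreasing $g:[0,1]\to[0,1]$ with $g(0)=0$ and $g(1)=1$, which is closed under uniform limits. The next lemma says exactly when $F$ keeps a function in $\mathcal{M}$. For $g\in\mathcal{M}$ both copies are continuous and nondecreasing, $g_1(1-\mu)=1-\lambda$, and $g_0(\lambda)=\mu$.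

\begin{lemma}\label{lem:glue}
Let $g\in\mathcal{M}$. Then $Fg\in\mathcal{M}$ if
\begin{equation}\label{eq:cross}
g_0(1-\mu)\ge1-\lambda\qquad\text{and}\qquad g_1(\lambda)\ge\mu,
\end{equation}
and $Fg$ is discontinuous otherwise.
\end{lemma}

\begin{proof}
Assume \eqref{eq:cross}. The maximum defining $Fg$ is attained by $g_0$ at $1-\mu$ and by $g_1$ at $\lambda$. Hence $Fg$ equals $g_0$, $\max(g_0,g_1)$, $g_1$ on the \emph{closed} intervals $[0,1-\mu]$, $[1-\mu,\lambda]$, $[\lambda,1]$. It is continuous and nondecreasing on each of them, hence on $[0,1]$, and $Fg(0)=g_0(0)=0$, $Fg(1)=g_1(1)=1$. If the first inequality fails, the left limit $g_0(1-\mu)$ of $Fg$ at $1-\mu$ is smaller than $1-\lambda\le Fg(1-\mu)$. If the second fails, the right limit $g_1(\lambda)$ at $\lambda$ is smaller than $\mu\le Fg(\lambda)$.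
\end{proof}

We call \eqref{eq:cross} the \emph{crossing conditions}: the first copy is on top where the overlap begins and the second is on top where it ends. There is little room in them near the edges of the parameter range. If $\lambda+\mu=1$, both are equalities for every $g\in\mathcal{M}$; if $\lambda=\mu$, both are equalities for $g(x)=x$.

\section{The case $\lambda=1/2$, $\mu=2/3$}\label{sec:example}

Here $I_0=[0,\frac12]$, $I_1=[\frac13,1]$, and
\[
g_0(x)=\tfrac23\,g(2x),\qquad g_1(x)=\tfrac12\,g\big(\tfrac{3x-1}{2}\big)+\tfrac12 .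
\]
The crossing conditions $g_0(\frac13)\ge\frac12$ and $g_1(\frac12)\ge\frac23$ read
\begin{equation}\label{eq:excross}
g\big(\tfrac23\big)\ge\tfrac34,\qquad g\big(\tfrac14\big)\ge\tfrac13 .
\end{equation}
These are lower bounds at two points, and they do not reproduce themselves: $Fg(\frac23)=\frac12g(\frac12)+\frac12$ depends on a third value of $g$, which \eqref{eq:excross} does not control well enough. We therefore impose a lower bound $g\ge\psi$ on the whole interval. The function $\psi$ must be small enough for the bound to survive an application of $F$, and large enough to imply \eqref{eq:excross}.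

The first attempt is the diagonal, $\psi(x)=x$. The bound survives, because $\psi_0(x)=\frac43x\ge x$ and $\psi_1(x)=\frac{3x+1}{4}\ge x$. But it yields only $g(\frac23)\ge\frac23$ and $g(\frac14)\ge\frac14$, short of \eqref{eq:excross}. This failure is general: for $0<\lambda<\mu<1$ and $\lambda+\mu>1$ the diagonal has
\[
\psi_0(1-\mu)-(1-\lambda)=\frac{\mu(1-\mu)-\lambda(1-\lambda)}{\lambda}=\frac{(\mu-\lambda)(1-\lambda-\mu)}{\lambda}<0 .
\]

Now take $\varphi(x)=\dfrac{2x}{1+x}$, which is the function of \eqref{eq:defs}, since $\kappa=2$. For $u\in[0,1]$,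
\begin{align*}
\varphi_0\big(\tfrac u2\big)-\varphi\big(\tfrac u2\big)&=\frac{4u}{3(1+u)}-\frac{2u}{2+u}=\frac{2u(1-u)}{3(1+u)(2+u)}\ge0,\\
\varphi_1\big(\tfrac{2u+1}3\big)-\varphi\big(\tfrac{2u+1}3\big)&=\frac{3u+1}{2(1+u)}-\frac{2u+1}{2+u}=\frac{u(1-u)}{2(1+u)(2+u)}\ge0 .
\end{align*}
So $g\ge\varphi$ implies $g_i\ge\varphi_i\ge\varphi$ on $I_i$, and hence $Fg\ge\varphi$. Also $\varphi(\frac23)=\frac45>\frac34$ and $\varphi(\frac14)=\frac25>\frac13$, so $g\ge\varphi$ implies \eqref{eq:excross}. By Lemma~\ref{lem:glue} the class $\{g\in\mathcal{M}:g\ge\varphi\}$ is preserved by $F$, and by Lemma~\ref{lem:fixed} it contains $f$. For these parameters $f$ is continuous and nondecreasing.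

The second check was no accident. The graph of $\varphi$ passes through the two points to be cleared: $\varphi(\frac13)=\frac12$ and $\varphi(\frac12)=\frac23$. Hence the invariance inequality $\varphi_0\ge\varphi$ at $x=\frac13$ \emph{is} the first crossing condition for $\varphi$, and $\varphi_1\ge\varphi$ at $x=\frac12$ is the second (Figure~\ref{fig:barrier}). This is the whole idea: \emph{an invariant lower barrier through $(1-\mu,1-\lambda)$ and $(\lambda,\mu)$ gives the crossing conditions for free.}

\begin{figure}[ht]
\centering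
\begin{tikzpicture}[scale=7]
\draw[gray] (0,0) rectangle (1,1);
\draw[thin] (0,0) rectangle (0.5,0.6667);
\draw[thin] (0.3333,0.5) rectangle (1,1);
\draw[dashed,domain=0:1,samples=40] plot (\x,{2*\x/(1+\x)});
\draw[thick,domain=0:1,samples=40] plot ({\x/2},{4*\x/(3*(1+\x))});
\draw[thick,domain=0:1,samples=40] plot ({(2*\x+1)/3},{0.5+\x/(1+\x)});
\fill (0.3333,0.5) circle (0.008) node[below right] {$(1-\mu,1-\lambda)$};
\fill (0.5,0.6667) circle (0.008) node[below right] {$(\lambda,\mu)$};
\fill (0,0) circle (0.008) node[below] {$(0,0)$};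
\fill (1,1) circle (0.008) node[above] {$(1,1)$};
\node at (0.13,0.36) {$\varphi_0$};
\node at (0.66,0.89) {$\varphi_1$};
\node at (0.24,0.30) {$\varphi$};
\end{tikzpicture}
\caption{The case $\lambda=\frac12$, $\mu=\frac23$. The two rectangles are the images of the unit square under $T_0$ and $T_1$. The dashed curve is the hyperbola $y=\varphi(x)=2x/(1+x)$, and the solid curves are its images $y=\varphi_0(x)$ and $y=\varphi_1(x)$ under $T_0$ and $T_1$. Each image lies above the hyperbola except at its endpoints, so $\varphi_0$ passes above the point where $\varphi_1$ begins, and $\varphi_1$ passes above the point where $\varphi_0$ ends.}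
\label{fig:barrier}
\end{figure}

\section{The hyperbola}\label{sec:hyp}

In Sections~\ref{sec:hyp}--\ref{sec:fine} we assume $0<\lambda<\mu<1$ and $\lambda+\mu>1$. We seek a curve through the four points $(0,0)$, $(1-\mu,1-\lambda)$, $(\lambda,\mu)$, $(1,1)$ of $A$ that both maps push upward. A symmetry halves the work. Let $\sigma(x,y)=(1-y,1-x)$ be the reflection in the line $x+y=1$. Then $\sigma^2$ is the identity and
\[
\sigma T_0\sigma(x,y)=\sigma\big(\lambda(1-y),\mu(1-x)\big)=\big(1-\mu(1-x),\,1-\lambda(1-y)\big)=T_1(x,y),
\]
so also $\sigma T_1\sigma=T_0$. Hence $\sigma(A)=T_1(\sigma(A))\cup T_0(\sigma(A))$, and (A1) gives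
\begin{equation}\label{eq:sym}
\sigma(A)=A .
\end{equation}
The reflection exchanges $(0,0)$ with $(1,1)$ and $(\lambda,\mu)$ with $(1-\mu,1-\lambda)$, so we look for a $\sigma$-invariant curve. The polynomials $y(1-x)$ and $x(1-y)$ are both $\sigma$-invariant and both vanish at $(0,0)$ and $(1,1)$. Thus each curve $y(1-x)=kx(1-y)$ is symmetric and passes through these two points; $k=1$ gives the diagonal, and $k\neq1$ gives a hyperbola. The curve passes through $(\lambda,\mu)$ exactly when $k=\kappa$, and then it passes through $(1-\mu,1-\lambda)$ by symmetry. Accordingly, put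
\[
Q(x,y)=y(1-x)-\kappa x(1-y)=y-\kappa x+(\kappa-1)xy,
\]
so that $Q\circ\sigma=Q$ and $Q(\lambda,\mu)=Q(1-\mu,1-\lambda)=0$. From the definition of $\kappa$,
\begin{equation}\label{eq:kappa}
(\kappa-1)\,\lambda(1-\mu)=\mu(1-\lambda)-\lambda(1-\mu)=\mu-\lambda,
\end{equation}
so $\kappa>1$. Since
\[
Q(x,y)=\big(1+(\kappa-1)x\big)\big(y-\varphi(x)\big),
\]
the sign of $Q(x,y)$ for $x\in[0,1]$ is the sign of $y-\varphi(x)$. In particular
\begin{equation}\label{eq:through}
\varphi(0)=0,\qquad\varphi(1-\mu)=1-\lambda,\qquad\varphi(\lambda)=\mu,\qquad\varphi(1)=1,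
\end{equation}
and $\varphi'(x)=\kappa/(1+(\kappa-1)x)^2>0$, so $\varphi\in\mathcal{M}$ and $\varphi$ is strictly increasing.

\begin{lemma}\label{lem:barrier}
For $i=0,1$ and all $(x,y)\in\mathbb{R}^2$,
\begin{equation}\label{eq:identity}
Q(T_i(x,y))=\lambda\,Q(x,y)+(\mu-\lambda)\,y(1-x).
\end{equation}
Consequently $\varphi_i\ge\varphi$ on $I_i$, with strict inequality in the interior of $I_i$, and
\begin{equation}\label{eq:phicross}
\varphi_0(1-\mu)>1-\lambda,\qquad \varphi_1(\lambda)>\mu .
\end{equation}
\end{lemma}

\begin{proof}
In $Q(\lambda x,\mu y)-\lambda Q(x,y)$ the terms $-\kappa\lambda x$ cancel, and \eqref{eq:kappa} gives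
\[
Q(\lambda x,\mu y)-\lambda Q(x,y)=(\mu-\lambda)y-(\kappa-1)\lambda(1-\mu)xy=(\mu-\lambda)\,y(1-x).
\]
This is \eqref{eq:identity} for $i=0$. For $i=1$ write $Q\circ T_1=Q\circ\sigma T_0\sigma=(Q\circ T_0)\circ\sigma$ and use that the right side of \eqref{eq:identity} is $\sigma$-invariant.

Let $z\in I_i$. The point $(z,\varphi_i(z))$ equals $T_i(u,\varphi(u))$ for some $u\in[0,1]$, and $0<u<1$ when $z$ is interior to $I_i$. As $Q(u,\varphi(u))=0$, identity \eqref{eq:identity} gives $Q(z,\varphi_i(z))=(\mu-\lambda)\varphi(u)(1-u)$. This is nonnegative, and positive if $0<u<1$, which proves the second assertion. Finally, $\lambda+\mu>1$ means $0<1-\mu<\lambda<1$, so $1-\mu$ is interior to $I_0$ and $\lambda$ is interior to $I_1$. With \eqref{eq:through} we obtain $\varphi_0(1-\mu)>\varphi(1-\mu)=1-\lambda$ and $\varphi_1(\lambda)>\varphi(\lambda)=\mu$.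
\end{proof}

\begin{remark}
The hypothesis $\lambda<\mu$ enters through the sign of the last term of \eqref{eq:identity}. The identity holds for all $\lambda,\mu\in(0,1)$, but for $\lambda>\mu$ it says that the maps push the hyperbola \emph{downward}. The value $k=\kappa$ is the extreme one: since $\mu(1-\lambda)-k\lambda(1-\mu)=(\kappa-k)\lambda(1-\mu)$, for $k>\kappa$ the point $(\lambda,\mu)$ of $A$ lies strictly below the curve $y(1-x)=kx(1-y)$.
\end{remark}

\section{Continuity and strict monotonicity}\label{sec:main}

\begin{proof}[Proof of Theorem~\ref{thm:main}]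
By Lemma~\ref{lem:fixed}, $\partial_{\mathrm{top}}(A)$ is the graph of the top function $f:[0,1]\to[0,1]$.

\emph{Step 1: $f$ is continuous and nondecreasing.} Let $\mathcal{C}=\{g\in\mathcal{M}:g\ge\varphi\}$. It contains $\varphi$ and is closed under uniform limits. Let $g\in\mathcal{C}$. Then $g_i\ge\varphi_i\ge\varphi$ on $I_i$ by Lemma~\ref{lem:barrier}, so $Fg\ge\varphi$ on $I_0\cup I_1=[0,1]$. By \eqref{eq:phicross}, $g_0(1-\mu)\ge\varphi_0(1-\mu)>1-\lambda$ and $g_1(\lambda)\ge\varphi_1(\lambda)>\mu$, so $Fg\in\mathcal{M}$ by Lemma~\ref{lem:glue}. Thus $F(\mathcal{C})\subset\mathcal{C}$, and $f\in\mathcal{C}$ by Lemma~\ref{lem:fixed}. Applied to $g=f$, the inequalities above give the crossing conditions in strict form: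
\begin{equation}\label{eq:strict}
f_0(1-\mu)>1-\lambda=f_1(1-\mu),\qquad f(\lambda)\ge f_1(\lambda)>\mu=f_0(\lambda).
\end{equation}

\emph{Step 2: $f$ is strictly increasing.} The idea is that a flat piece of the graph of $f$ lies in one copy, and that undoing $T_i$ produces a longer flat piece. The difficulty is that a flat piece starting on the first copy might extend beyond $\lambda$, where that copy ends; the strict inequality $f(\lambda)>\mu$ excludes this.

Suppose that $f$ is constant, equal to $c$, on $[a,b]\subset[0,1]$ with $a<b$. Since $f=Ff$, there is $i$ with $a\in I_i$ and $f_i(a)=c$. We claim that $[a,b]\subset I_i$. For $i=1$ this holds because $a\ge1-\mu$. For $i=0$ we have $f(b)=c=f_0(a)\le f_0(\lambda)=\mu<f(\lambda)$ by \eqref{eq:strict}, so $b<\lambda$ because $f$ is nondecreasing. Now for $x\in[a,b]$,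
\[
c=f_i(a)\le f_i(x)\le f(x)=c,
\]
so $f_i$ is constant on $[a,b]$. By the definition of $f_i$, the function $f$ is constant on a subinterval of $[0,1]$ of length $(b-a)/\lambda$ or $(b-a)/\mu$, in both cases at least $(b-a)/\mu$. Repeating the argument $n$ times gives a subinterval of $[0,1]$ of length at least $(b-a)/\mu^n$, which is impossible for large $n$. Hence the nondecreasing function $f$ is constant on no interval of positive length, and it is strictly increasing.
\end{proof}

\section{Symmetry, H\"older exponents and the bottom function}\label{sec:fine}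

We prove Theorem~\ref{thm:fine}. Since $\log\lambda<\log\mu<0$, we have $0<\alpha<1$, and by definition $\lambda^\alpha=\mu$.

\begin{proof}[Proof of (i)]
Let $D=\{(x,y)\in[0,1]^2:y\ge\varphi(x)\}=\{(x,y)\in[0,1]^2:Q(x,y)\ge0\}$, a non-empty compact set. On $D$ both terms on the right of \eqref{eq:identity} are nonnegative, and $T_i$ maps the square into itself, so $T_i(D)\subset D$. By (A2), $A\subset D$. The points $(\lambda,\mu)=T_0(1,1)$ and $(1-\mu,1-\lambda)=T_1(0,0)$ belong to $A$, and they lie on the graph of $\varphi$ by \eqref{eq:through}. In the interior of $I_i$ we have $f\ge f_i\ge\varphi_i>\varphi$ by Lemma~\ref{lem:barrier}, and the interiors $(0,\lambda)$ and $(1-\mu,1)$ cover $(0,1)$ because $1-\mu<\lambda$.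
\end{proof}

\begin{proof}[Proof of (ii)]
By \eqref{eq:sym}, the point $\sigma(s,f(s))=(1-f(s),1-s)$ lies in $A$, so
\begin{equation}\label{eq:half}
f(1-f(s))\ge1-s\qquad\text{for all } s\in[0,1].
\end{equation}
Fix $x$ and put $r=1-f(x)$. Then \eqref{eq:half} with $s=x$ says $f(r)\ge1-x$. With $s=r$ it says $f(1-f(r))\ge1-r=f(x)$, and since $f$ is strictly increasing, $1-f(r)\ge x$. Together these give $f(r)=1-x$. The function $f$ is a bijection of $[0,1]$, and putting $x=1-t$ yields $f(1-f(1-t))=t$, that is, $f^{-1}(t)=1-f(1-t)$.
\end{proof}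

The exponent $\alpha$ in (iii) comes from scaling. The map $T_0$ multiplies horizontal distances by $\lambda$ and vertical ones by $\mu=\lambda^\alpha$, so it preserves the ratio of a vertical increment to the $\alpha$-th power of the horizontal one; $T_1$ multiplies this ratio by $\lambda\mu^{-\alpha}$, which is less than $1$ because $\lambda<\mu<\mu^\alpha$. One would like to bound each increment of $f$ by an increment of a single copy and argue by induction on the scale. The obstacle is a pair $x<1-\mu\le y$ with $f(y)=f_1(y)$, since $f_1$ is not defined at $x$. The first inequality in \eqref{eq:strict} rules this out for close pairs.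

\begin{proof}[Proof of (iii)]
By \eqref{eq:strict} and continuity there is $\delta\in(0,\lambda+\mu-1)$ with $f_0>f_1$ on $[1-\mu,1-\mu+\delta]$. Then $f=f_0$ on $[0,1-\mu+\delta]$. Let $0\le x<y\le1$ with $y-x\le\delta$. We claim that there is $i$ with $x,y\in I_i$ and $f(y)=f_i(y)$. If $x<1-\mu$, then $y<1-\mu+\delta<\lambda$ and $i=0$ works. If $x\ge1-\mu$, choose $i$ with $y\in I_i$ and $f(y)=f_i(y)$; then $x\in I_i$, because $x\ge1-\mu$ if $i=1$ and $x<y\le\lambda$ if $i=0$. As $f(x)\ge f_i(x)$, we get $f(y)-f(x)\le f_i(y)-f_i(x)$. In other words there are $0\le x'<y'\le1$ such that either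
\begin{equation}\label{eq:alt}
\begin{aligned}
&y'-x'=(y-x)/\lambda\quad\text{and}\quad f(y)-f(x)\le\mu\,\big(f(y')-f(x')\big),\quad\text{or}\\
&y'-x'=(y-x)/\mu\quad\text{and}\quad f(y)-f(x)\le\lambda\,\big(f(y')-f(x')\big).
\end{aligned}
\end{equation}

Put $C=\delta^{-\alpha}$. We show by induction on $n\ge0$ that $f(y)-f(x)\le C(y-x)^\alpha$ whenever $y-x\ge\delta\mu^n$. For $n=0$ the right side is at least $1$, and the left side is at most $1$. Assume the statement for $n$, and let $\delta\mu^{n+1}\le y-x<\delta\mu^n$. Then \eqref{eq:alt} applies, and $y'-x'\ge(y-x)/\mu\ge\delta\mu^n$ in both alternatives. So $f(y)-f(x)$ is at most $C\mu\lambda^{-\alpha}(y-x)^\alpha=C(y-x)^\alpha$ in the first alternative and at most $C\lambda\mu^{-\alpha}(y-x)^\alpha\le C(y-x)^\alpha$ in the second. This completes the induction, and since $\delta\mu^n\to0$, the upper bound holds for all pairs.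

By (ii), $|f^{-1}(s)-f^{-1}(t)|=|f(1-s)-f(1-t)|\le C|s-t|^\alpha$. With $s=f(x)$, $t=f(y)$ this reads $|x-y|\le C|f(x)-f(y)|^\alpha$, which is the lower bound.

For sharpness we test at the two endpoints. Since $T_0^n(1,1)=(\lambda^n,\mu^n)\in A$, we have $f(\lambda^n)-f(0)\ge\mu^n=(\lambda^n)^\alpha$. An upper bound $C'|x-y|^\beta$ with $\beta>\alpha$ would give $1\le C'\lambda^{n(\beta-\alpha)}$ for all $n$, which is false. Since $T_1$ multiplies $1-x$ by $\mu$ and $1-y$ by $\lambda$, we have $T_1^n(0,0)=(1-\mu^n,1-\lambda^n)\in A$, so $f(1)-f(1-\mu^n)\le\lambda^n=(\mu^n)^{1/\alpha}$. A lower bound $c|x-y|^\gamma$ with $c>0$ and $\gamma<1/\alpha$ would give $c\le\mu^{n(1/\alpha-\gamma)}$ for all $n$, which is false.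
\end{proof}

For the bottom function the crossing works against continuity: where the second copy enters, it enters strictly below the first.

\begin{proof}[Proof of (iv)]
The minimum defining $b(x)$ exists for $x\in[0,1]$, as in Lemma~\ref{lem:fixed}, and $b\ge\varphi$ by (i). Over a point $x<1-\mu$ only $T_0(A)$ has points, so $b(x)=\mu\,b(x/\lambda)\ge\mu\,\varphi(x/\lambda)=\varphi_0(x)$. On the other hand $(1-\mu,1-\lambda)\in A$ gives $b(1-\mu)\le1-\lambda$. By the continuity of $\varphi_0$ and \eqref{eq:phicross},
\[
\liminf_{x\uparrow1-\mu}b(x)\ge\varphi_0(1-\mu)>1-\lambda\ge b(1-\mu).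
\]
Hence $b$ is discontinuous at $1-\mu$.
\end{proof}

For $\lambda=\frac12$, $\mu=\frac23$ this says that the lower limit of $b$ from the left at $\frac13$ is at least $\frac23\varphi(\frac23)=\frac8{15}$, while $b(\frac13)\le\frac12$.

\section{All parameters with $\lambda+\mu\ge1$}\label{sec:class}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
By Lemma~\ref{lem:fixed}, $\partial_{\mathrm{top}}(A)$ is the graph of the top function $f$, so the question is whether $f$ is continuous. There are four cases.

\emph{Case $\lambda<\mu$, $\lambda+\mu>1$.} This is Theorem~\ref{thm:main}.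

\emph{Case $\lambda=\mu$.} Let $\Delta=\{(x,x):0\le x\le1\}$. Each $T_i$ acts by the same formula on both coordinates, so $T_i(\Delta)=\{(x,x):x\in I_i\}$ and $\Delta=T_0(\Delta)\cup T_1(\Delta)$. By (A1), $A=\Delta$ and $f(x)=x$.

\emph{Case $\lambda+\mu=1$.} Now $I_0\cap I_1=\{\lambda\}$, and every $g\in\mathcal{M}$ has $g_0(\lambda)=\mu=1-\lambda=g_1(\lambda)$, so \eqref{eq:cross} holds with equality. Lemma~\ref{lem:glue} gives $F(\mathcal{M})\subset\mathcal{M}$, and Lemma~\ref{lem:fixed} gives $f\in\mathcal{M}$. Step 2 of Section~\ref{sec:main} is not available, since $f(\lambda)=\mu$; instead we use that $A$ is the graph $\Gamma$ of $f$. Indeed $f=f_i$ on all of $I_i$, so the compact set $\Gamma$ satisfies $\Gamma=T_0(\Gamma)\cup T_1(\Gamma)$, and $A=\Gamma$ by (A1).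

An $n$-fold composition $T$ of the maps $T_0,T_1$ has the form $T(x,y)=(px+p',qy+q')$, where $p$ and $q$ are products of $n$ factors from $\{\lambda,\mu\}$. The points $T(0,0)$ and $T(1,1)$ lie on $\Gamma$, so the increment of $f$ over the interval $J_T=[p',p'+p]$ is $q>0$. This interval has length at most $\theta^n$, and iterating $[0,1]=t_0([0,1])\cup t_1([0,1])$, with $t_0,t_1$ as in the proof of Lemma~\ref{lem:fixed}, shows that for each $n$ the intervals $J_T$ cover $[0,1]$. Given $x<y$, choose $n$ with $\theta^n<(y-x)/2$ and an interval $J_T$ containing $(x+y)/2$. Then $J_T\subset[x,y]$, and $f(y)-f(x)\ge q>0$ because $f$ is nondecreasing.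

\emph{Case $\lambda>\mu$, $\lambda+\mu>1$.} We must show that $f$ is discontinuous. Write $T_i^{\lambda,\mu}$ for the maps with parameters $(\lambda,\mu)$, and let $\rho(x,y)=(1-x,1-y)$, an involution. Then
\begin{align*}
\rho T_0^{\lambda,\mu}\rho(x,y)&=\rho\big(\lambda(1-x),\mu(1-y)\big)=(\lambda x+1-\lambda,\ \mu y+1-\mu)=T_1^{\mu,\lambda}(x,y),\\
\rho T_1^{\lambda,\mu}\rho(x,y)&=\rho(1-\mu x,\ 1-\lambda y)=(\mu x,\lambda y)=T_0^{\mu,\lambda}(x,y).
\end{align*}
So $\rho(A_{\lambda,\mu})$ is the union of its images under $T_0^{\mu,\lambda}$ and $T_1^{\mu,\lambda}$, and (A1) gives $\rho(A_{\lambda,\mu})=A_{\mu,\lambda}$. Since $\rho$ maps the vertical line over $x$ to the vertical line over $1-x$ and reverses the vertical order, $f(x)=1-b(1-x)$, where $b$ is the bottom function of $A_{\mu,\lambda}$. The pair $(\mu,\lambda)$ satisfies the hypotheses of Theorem~\ref{thm:fine}, whose part (iv) says that $b$ is discontinuous at $1-\lambda$. Hence $f$ is discontinuous at $\lambda$, the point where the first copy ends.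
\end{proof}

\begin{thebibliography}{9}

\bibitem{HS}
Kevin G. Hare and Nikita Sidorov,
\emph{On a family of Self-Affine IFS whose attractors have a non-fractal top},
arXiv:2101.01798 (2021).

\end{thebibliography}
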